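\title{Special outer horns and the size of generators for Joyal trivial cofibrations}

\begin{abstract}
Consider the trivial cofibrations of the Joyal model structure on simplicial sets that are bijective on vertices. We show that this class is not generated by the inner horn inclusions together with the special outer horn inclusions. The counterexample is an inclusion of finite simplicial sets that adds two edges and two triangles. We then determine how large generators must be. No bound on the number of added nondegenerate simplices suffices to generate the finite members of the class; trivial cofibrations that add finitely many nondegenerate simplices do not generate the class; and the members with countable codomain do generate it.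
\end{abstract}

\section{The question and the results}\label{sec:intro}

We work in the category $\operatorname{sSet}$ of simplicial sets with the Joyal model structure. Its cofibrations are the monomorphisms. Its fibrant objects are the quasi-categories, the simplicial sets $Q$ in which every map $\Lambda^i[n]\to Q$ with $0<i<n$ extends to $\Delta[n]$; here the horn $\Lambda^i[n]$ is the union of all codimension-one faces of $\Delta[n]$ except the one opposite to the vertex $i$. Its weak equivalences are called Joyal equivalences, and its trivial cofibrations are the monomorphisms that are Joyal equivalences.

For a class $S$ of maps, let $\operatorname{rlp}(S)$ and $\operatorname{llp}(S)$ be the classes of maps with the right, respectively left, lifting property against every map in $S$. The class \emph{generated} by $S$ is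
\[
\operatorname{cof}(S)=\operatorname{llp}(\operatorname{rlp}(S)).
\]
If $S$ is a set, the small object argument identifies $\operatorname{cof}(S)$ with the class of retracts of transfinite composites of pushouts of maps in $S$. Let $\operatorname{IH}$ be the set of inner horn inclusions $\Lambda^i[n]\hookrightarrow\Delta[n]$, $0<i<n$. The maps in $\operatorname{cof}(\operatorname{IH})$ are called \emph{inner anodyne}.

Inner horns detect the fibrant objects, so they are the first candidates for generators of the trivial cofibrations. They fail for a simple reason. A horn $\Lambda^i[n]$ with $n\ge2$ contains every vertex of $\Delta[n]$, so inner anodyne maps are bijective on vertices. But if $J$ is the nerve of the groupoid with two objects $0,1$ and exactly one morphism between any two objects, then $\{0\}\hookrightarrow J$ is a trivial cofibration (see (M3) below) that adds a vertex. We therefore restrict attention to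
\[
\mathcal W=\{\text{Joyal trivial cofibrations that are bijective on vertices}\}.
\]

To see which further generators $\mathcal W$ needs, pass to homotopy categories. The homotopy category $\tau_1X$ has the vertices of $X$ as objects and is generated by the edges of $X$, with one relation for each triangle. Filling a $2$-dimensional horn adds an edge, which we regard as an unknown morphism, and a triangle, which we regard as an equation. For $\Lambda^1[2]$ the equation is $x=gf$, and it determines $x$. For the outer horn $\Lambda^0[2]$ the equation is $xf=h$, and it determines $x$ as soon as $f$ is invertible. Special outer horns are outer horns that carry a finite certificate of this invertibility.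

An edge of $X$ is a \emph{categorical pre-isomorphism} if its image in $\tau_1X$ is an isomorphism; equivalently, every map from $X$ to a quasi-category $Q$ sends it to an isomorphism of $Q$. An \emph{inverting inclusion} is a monomorphism $\Delta[1]\hookrightarrow T$, with $T$ finite, that sends the nondegenerate edge of $\Delta[1]$ to a categorical pre-isomorphism of $T$; we call this edge the distinguished edge and $T$ an \emph{inverting tiling}. Up to isomorphism under $\Delta[1]$, inverting inclusions form a set $\mathcal E$. An example is $K$, obtained from $\Delta[3]$ by collapsing each of the edges $0\to2$ and $1\to3$ to a point, with distinguished edge $0\to1$: if $f,g,h$ are the edges $0\to 1$, $1\to 2$, $2\to 3$, then $gf$ and $hg$ are identities in $\tau_1K$, so $g$ is invertible and $f=g^{-1}$.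

If $X\subseteq\Delta[n]$ is a simplicial subset that contains the edge $j\to k$, put
\[
X^T_{j\to k}=X\sqcup_{\Delta[1]}T,
\]
where $\Delta[1]\to X$ picks out $j\to k$. The \emph{special outer horn inclusions} are the maps
\[
\Lambda^0[n]^T_{0\to1}\hookrightarrow\Delta[n]^T_{0\to1},\qquad \Lambda^n[n]^T_{n-1\to n}\hookrightarrow\Delta[n]^T_{n-1\to n},
\]
with $n\ge2$ and $\Delta[1]\hookrightarrow T$ in $\mathcal E$. They form a set $\operatorname{SpOH}$. We take two known facts as given.
\begin{itemize}
\item[(K1)] Every map in $\operatorname{IH}\cup\operatorname{SpOH}$ lies in $\mathcal W$. Hence $\operatorname{cof}(\operatorname{IH}\cup\operatorname{SpOH})\subseteq\mathcal W$.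
\item[(K2)] (Campbell) There is a map in $\mathcal W$ that is not inner anodyne. It is a pushout of a special outer $2$-horn inclusion.
\end{itemize}
Fact (K2) is not used in the proofs. It shows that inner horns alone do not generate $\mathcal W$, and that this particular failure disappears once special outer horns are allowed. One might guess that nothing else goes wrong: that a new edge can be forced only as a composite or by canceling an isomorphism. This leads to the following question, which comes from \cite{Feller}.
\begin{quote}
\emph{Is $\mathcal W=\operatorname{cof}(\operatorname{IH}\cup\operatorname{SpOH})$?}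
\end{quote}
The answer is no. Write $\Delta^{i_0\dots i_r}\subseteq\Delta[n]$ for the face on the vertices $i_0<\dots<i_r$.

\begin{theorem}\label{thm:finite}
Let $\Delta[1]\hookrightarrow T$ be any inverting inclusion. Inside $\Delta[3]^T_{0\to2}$ put
\[
A=(\Delta^{012}\cup\Delta^{03})^T_{0\to2},\qquad B=(\Delta^{012}\cup\Delta^{013}\cup\Delta^{123})^T_{0\to2}=\Lambda^1[3]^T_{0\to2}.
\]
Then $A\hookrightarrow B$ is a map in $\mathcal W$ between finite simplicial sets, and it is not in $\operatorname{cof}(\operatorname{IH}\cup\operatorname{SpOH})$. In particular $\mathcal W\neq\operatorname{cof}(\operatorname{IH}\cup\operatorname{SpOH})$.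
\end{theorem}

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\fill[gray!10] (0,0)--(2,1.1)--(4,0)--(2,3.2)--cycle;
\fill[gray!40] (0,0)--(4,0)--(2,1.1)--cycle;
\draw[gray] (0,0) .. controls (1,-1.1) and (3,-1.1) .. (4,0);
\node at (2,-0.45) {$T$};
\node[circle,fill=white,inner sep=1.5pt] (n0) at (0,0) {$0$};
\node[circle,fill=white,inner sep=1.5pt] (n1) at (2,1.1) {$1$};
\node[circle,fill=white,inner sep=1.5pt] (n2) at (4,0) {$2$};
\node[circle,fill=white,inner sep=1.5pt] (n3) at (2,3.2) {$3$};
\draw[->,thick] (n0)--(n1) node[midway,above] {$f$};
\draw[->,thick] (n1)--(n2) node[midway,above] {$g$};
\draw[->,thick] (n0)--(n2);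
\draw[->,thick] (n0)--(n3) node[midway,left] {$h$};
\draw[->,thick,dashed] (n1)--(n3) node[midway,right] {$x$};
\draw[->,thick,dashed] (n2)--(n3) node[midway,right] {$y$};
\end{tikzpicture}
\caption{The inclusion $A\subseteq B$ of Theorem~\ref{thm:finite}. The simplicial set $A$ consists of the dark triangle $012$, the solid edge $03$, and the tiling $T$, which makes the edge $02$ invertible. The simplicial set $B$ adds the dashed edges $13$, $23$ and the light triangles $013$, $123$. The triangle $023$ is not in $B$.}\label{fig:AB}
\end{figure}

The mechanism is visible in Figure~\ref{fig:AB}. In $\tau_1A$ we are given morphisms $f,g,h$ with $gf$ invertible, and $B$ adds two unknowns and two equations,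
\begin{equation}\label{eq:system}
xf=h,\qquad yg=x .
\end{equation}
The system has exactly one solution: substituting gives $y(gf)=h$, so $y=h(gf)^{-1}$ and $x=yg$. But neither equation can be solved first. The second involves two unknowns, and the first does not determine $x$ because $f$ is not invertible. A horn solves one equation in one unknown, so no horn can begin to build $B$ from $A$. Section~\ref{sec:finite} turns this into a proof.

One could try to repair the generating set by adding larger finite generators. Longer systems show that this cannot succeed. In Section~\ref{sec:chain} a system of $m$ equations shows that the maps of $\mathcal W$ adding a bounded number of nondegenerate simplices do not generate even the maps of $\mathcal W$ between finite simplicial sets (Theorem~\ref{thm:chain}). In Section~\ref{sec:infinite} an infinite system shows that trivial cofibrations adding finitely many nondegenerate simplices generate neither $\mathcal W$ nor the class of all trivial cofibrations (Theorem~\ref{thm:infinite}). In Section~\ref{sec:countable} we show that the maps with countable codomain do generate (Theorem~\ref{thm:countable}). So ``countable'' is the sharp size bound.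

\section{Conventions and tools}\label{sec:tools}

\subsection*{Simplices, pushouts, cones}
Monomorphisms are treated as inclusions, and simplicial subsets are called subcomplexes. A simplicial set is finite if it has finitely many nondegenerate simplices and countable if it has countably many simplices. We write $i_0\dots i_r$ for the top simplex of $\Delta^{i_0\dots i_r}$. Every $n$-simplex $\sigma$ is uniquely $\tau s$ with $\tau$ nondegenerate and $s\colon[n]\to[d]$ surjective, and a subcomplex contains $\sigma$ if and only if it contains $\tau$. An inclusion $W\subseteq W'$ \emph{adds} the nondegenerate simplices of $W'$ that are not in $W$.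

For $W\subseteq W'$ and any map $W\to Z$, the simplices of $Z\sqcup_WW'$ are those of $Z$ together with those of $W'$ not in $W$, and the same holds for nondegenerate simplices. Thus a pushout of a horn inclusion adds exactly two nondegenerate simplices; this applies to all maps in $\operatorname{IH}\cup\operatorname{SpOH}$. For subcomplexes $X,Y$ of a simplicial set, $X\cup Y=X\sqcup_{X\cap Y}Y$.

A poset $E$ is identified with its nerve, whose nondegenerate simplices are the nonempty finite chains. The cone $E^{\triangleright}=E*\Delta[0]$ is the nerve of the poset obtained from $E$ by adjoining a new greatest element $v$.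

\subsection*{The homotopy category}
The functor $\tau_1$ is left adjoint to the nerve $N$, and $\tau_1N\mathcal C\cong\mathcal C$. The category $\tau_1X$ has the vertices of $X$ as objects, and its morphisms are generated by the edges of $X$, subject to two kinds of relations: degenerate edges are identities, and $[d_1\sigma]=[d_0\sigma]\circ[d_2\sigma]$ for each $2$-simplex $\sigma$. The second relation is automatic if $\sigma$ is degenerate. So a map $X\to N\mathcal C$ is the same as an assignment of objects to vertices and of morphisms to nondegenerate edges under which every nondegenerate $2$-simplex commutes. Our test category is $\operatorname{Fin}$, a small full subcategory of finite sets containing the few sets named below.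

\subsection*{The model structure}
A map $X\to Y$ is a Joyal equivalence if, for every quasi-category $Q$, it induces a bijection from the isomorphism classes of objects of $\tau_1(Q^Y)$ to those of $\tau_1(Q^X)$. We use only the following standard properties.
\begin{itemize}
\item[(M1)] Joyal equivalences satisfy 2-out-of-3, and a map that becomes invertible in the homotopy category of the model structure is a Joyal equivalence.
\item[(M2)] Trivial cofibrations are closed under pushouts, transfinite composites and retracts; so is $\mathcal W$, since maps bijective on vertices have the same closure properties. Inner anodyne maps are trivial cofibrations. If $A\subseteq B$ is a trivial cofibration, every map from $A$ to a quasi-category extends to $B$.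
\item[(M3)] A map with the right lifting property against all monomorphisms is a Joyal equivalence. A map $X\to J$ is just a function $X_0\to\{0,1\}$, so $J\to\Delta[0]$ has this property, and so does its pullback $Z\times J\to Z$ for every $Z$. By (M1), the two inclusions $Z\to Z\times J$ are trivial cofibrations.
\item[(M4)] The model structure is cartesian: if $A\subseteq B$ is a trivial cofibration and $X\subseteq Y$, then $B\times X\cup A\times Y\subseteq B\times Y$ is a trivial cofibration.
\item[(M5)] (Joyal) The functor $\tau_1$ is left Quillen to $\operatorname{Cat}$ with its canonical model structure. By Ken Brown's lemma a left Quillen functor preserves weak equivalences between cofibrant objects, and all simplicial sets are cofibrant, so $\tau_1$ sends Joyal equivalences to equivalences of categories.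
\end{itemize}

\begin{lemma}\label{lem:rigid}
If $A\to U$ is in $\mathcal W$, then $\tau_1A\to\tau_1U$ is an isomorphism, and two maps from $U$ to the nerve of a category that agree on $A$ are equal.
\end{lemma}

\begin{proof}
By (M5) the functor is an equivalence, and it is bijective on objects, so it is an isomorphism. The second statement follows by adjunction.
\end{proof}

\begin{lemma}\label{lem:seq}
Let $X_1\subseteq X_2\subseteq\cdots$ and $Y_1\subseteq Y_2\subseteq\cdots$ be sequences of inclusions, and let $\rho_M\colon X_M\to Y_M$ be compatible Joyal equivalences. Then $\bigcup_MX_M\to\bigcup_MY_M$ is a Joyal equivalence.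
\end{lemma}

\begin{proof}
Give the category of sequences the projective model structure, in which weak equivalences and fibrations are defined termwise. The constant-sequence functor preserves fibrations and trivial fibrations, so its left adjoint, the colimit, is left Quillen. A sequence of inclusions is cofibrant: lifts against a termwise trivial fibration are built one term at a time, using the cofibrations $\emptyset\to X_1$ and $X_{M}\to X_{M+1}$. Ken Brown's lemma gives the claim.
\end{proof}

\subsection*{Showing that a map is not generated}
A map in $\operatorname{cof}(S)$ may be a retract of a much larger construction, so it is not enough to observe that $B$ cannot be built from $A$ by attaching generators inside $B$. The next lemma removes this difficulty, and the one after it reduces lifting problems between inclusions to a question about images.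

\begin{lemma}\label{lem:self}
Let $S$ be any class of maps. If $i\in\operatorname{rlp}(S)$ is not an isomorphism, then $i\notin\operatorname{cof}(S)$.
\end{lemma}

\begin{proof}
If $i\colon A\to B$ is also in $\operatorname{cof}(S)$, it lifts against itself. A lift in the square with horizontal maps $\operatorname{id}_A$ and $\operatorname{id}_B$ is an inverse of $i$.
\end{proof}

\begin{lemma}\label{lem:image}
Let $W\subseteq W'$ and $A\subseteq B$, and let $u\colon W\to A$, $w\colon W'\to B$ form a commutative square. Let $U=A\sqcup_WW'$, let $q\colon U\to B$ be the induced map, and let $C=A\cup w(W')$ be its image.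
\begin{itemize}
\item[(a)] The square has a lift $W'\to A$ if and only if $C=A$.
\item[(b)] The inclusion $A\subseteq C$ adds at most as many nondegenerate simplices as $W\subseteq W'$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) A lift is a factorization of $w$ through $A$; it restricts to $u$ on $W$ automatically, because $A\to B$ is injective. (b) Let $c$ be a nondegenerate simplex of $C$ not in $A$, and choose $z$ in $W'$ with $w(z)=c$. Then $z\notin W$ because $w(W)\subseteq A$, and $z$ is nondegenerate because $w$ sends degenerate simplices to degenerate simplices. The assignment $c\mapsto z$ is injective.
\end{proof}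

\section{The finite counterexample}\label{sec:finite}

By Lemmas~\ref{lem:self} and~\ref{lem:image}, we must understand the simplices of $B$ outside $A$ that have a horn inside $A$. There are infinitely many simplices outside $A$, but only the nondegenerate ones can occur.

\begin{lemma}\label{lem:horn}
Let $A\subseteq B$, let $n\geq 2$, and let $\sigma$ be an $n$-simplex of $B$, not in $A$, whose restriction to $\Lambda^i[n]$ lies in $A$. Then $\sigma$ is nondegenerate.
\end{lemma}

\begin{proof}
Write $\sigma=\tau s$ with $\tau$ nondegenerate and $s\colon[n]\to[d]$ surjective; then $\tau\notin A$. Suppose $n>d$. Some fiber of $s$ has at least two elements, so it contains some $j\neq i$, and $s$ has an order-preserving section that avoids $j$. Then $\tau$ is a face of $d_j\sigma$, which lies in $A$ since $j\ne i$. This is a contradiction.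
\end{proof}

\begin{example}\label{ex:one}
The inclusion $\Lambda^0[2]^T_{0\to1}\subseteq\Delta[2]^T_{0\to1}$, a single equation $xf=h$ with $f$ invertible, is not inner anodyne. It adds the edge $12$ and the triangle $012$. By Lemma~\ref{lem:horn}, a lifting problem against a horn $\Lambda^i[n]\subseteq\Delta[n]$, $n\geq 2$, can fail only if $\Delta[n]$ maps to $012$ and the horn omits $12$, that is, $i=0$. So the inclusion is in $\operatorname{rlp}(\operatorname{IH})$, and Lemma~\ref{lem:self} applies.
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:finite}]
\emph{Step 1: $A\subseteq B$ is in $\mathcal W$.} The inclusion is bijective on vertices. To see that it is a Joyal equivalence, we solve \eqref{eq:system} in a larger simplicial set, where the substituted equation $y(gf)=h$ is available as the triangle $023$. Let $L=\Delta[3]^T_{0\to2}$. The inclusion $B\subseteq L$ is a pushout of $\Lambda^1[3]\subseteq\Delta[3]$, so it is a trivial cofibration. The inclusion $A\subseteq L$ is a composite of three attachments.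
\begin{enumerate}
\item Attach $\Delta^{023}$. The edges $02$ and $03$ lie in $A$, the edge $02$ carries $T$, and $23$ and $023$ are new. So this is a pushout of $\Lambda^0[2]^T_{0\to1}\subseteq\Delta[2]^T_{0\to1}$, a trivial cofibration by (K1).
\item Attach $\Delta^{123}$ along the inner horn $1\to2\to3$. The edge $13$ and the triangle $123$ are new.
\item The faces $012$, $023$, $123$ are now present and form $\Lambda^2[3]$. Attach $\Delta[3]$ along this inner horn; the simplices $013$ and $0123$ are new.
\end{enumerate}
So $A\subseteq L$ is a trivial cofibration, and $A\subseteq B$ is a Joyal equivalence by 2-out-of-3.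

\emph{Step 2: the only horn to consider.} The inclusion $A\subseteq B$ adds the edges $13$, $23$ and the triangles $013$, $123$. Let $\sigma$ be an $n$-simplex of $B$, $n\ge2$, not in $A$, whose restriction to $\Lambda^i[n]$ lies in $A$. By Lemma~\ref{lem:horn}, $\sigma$ is $013$ or $123$. A $2$-dimensional horn contains two of the three edges of the triangle. Two edges of $123$ are outside $A$, so every horn of $123$ contains one of them, and $\sigma\ne123$. The only edge of $013$ outside $A$ is $13=d_0(013)$, so the horn must omit it. Hence $n=2$, $i=0$ and $\sigma=013$.

\emph{Step 3: the edge $01$ is not a categorical pre-isomorphism of $A$.} Define $A\to N(\operatorname{Fin})$ as follows. Send $T$ to the constant simplices at $\{*\}$, send $0,2,3$ to $\{*\}$ and $1$ to $\{a,b\}$. Send $01$ to $*\mapsto a$, send $12$ to the unique map $\{a,b\}\to\{*\}$, and send $02$, $03$ to identities. The triangle $012$ commutes, and the definitions on $\Delta^{012}$, $\Delta^{03}$ and $T$ agree on the vertex $0$ and the edge $02$ along which these pieces are glued. The image of $01$ is not a bijection.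

\emph{Step 4: $A\subseteq B$ is in $\operatorname{rlp}(\operatorname{IH}\cup\operatorname{SpOH})$.} Take a lifting problem against a map of $\operatorname{IH}\cup\operatorname{SpOH}$ built on the horn $\Lambda^i[n]$, and let $\sigma$ be the image of $\Delta[n]$ in $B$. If the map is special, with tiling $T'$, then $T'$ is part of its domain and so is sent into $A$. By Lemma~\ref{lem:image}(a), a lift exists unless $\sigma\notin A$. In that case Step 2 gives $i=0$, $n=2$, $\sigma=013$. This excludes inner horns and the horns $\Lambda^n[n]^{T'}_{n-1\to n}$. For $\Lambda^0[2]^{T'}_{0\to1}$, the map $T'\to A$ would send the distinguished edge of $T'$ to $01$. Since $\tau_1T'\to\tau_1A$ preserves isomorphisms, $01$ would be a categorical pre-isomorphism of $A$, contrary to Step 3.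

Since $A\neq B$, Lemma~\ref{lem:self} shows that $A\subseteq B$ is not in $\operatorname{cof}(\operatorname{IH}\cup\operatorname{SpOH})$.
\end{proof}

\begin{remark}
That $T$ inverts the edge $02$ is used only in the first attachment of Step 1. Without $T$ the inclusion $\Delta^{012}\cup\Delta^{03}\subseteq\Lambda^1[3]$ is not a Joyal equivalence, since the homotopy category of the domain has no morphism $2\to3$.
\end{remark}

\section{No bound on the number of simplices}\label{sec:chain}

We now lengthen the system \eqref{eq:system}. Take morphisms $f_j\colon j\to j+1$ for $0\le j<m$ whose composite is invertible, a given morphism $k_0\colon0\to v$, and unknowns $k_j\colon j\to v$ for $1\leq j\leq m$ subject to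
\begin{equation}\label{eq:chain}
k_{j+1}f_j=k_j\qquad(0\le j<m).
\end{equation}
Again the whole system determines $k_m=k_0(f_{m-1}\cdots f_0)^{-1}$, and then all the other unknowns. To compare with the full simplex, as in Step 1 above, we need to know that a cone on a simplex is freely generated by its last cone edge. We prove this for posets, since Section~\ref{sec:infinite} needs that generality.

\begin{lemma}\label{lem:cone}
Let $E$ be a poset with greatest element $t$. Then $E\cup\{t\}^{\triangleright}\subseteq E^{\triangleright}$ is inner anodyne.
\end{lemma}

For $E=\{0<1\}$ this is the inclusion $\Lambda^1[2]\subseteq\Delta[2]$.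

\begin{proof}
The inclusion adds the chains $(x_0<\dots<x_r<v)$ with $r\ge0$ and $(x_0,\dots,x_r)\ne(t)$. They come in pairs $(\sigma,v)$, $(\sigma,t,v)$, where $\sigma=(x_0<\dots<x_r)$ is a nonempty chain not containing $t$. For $r=0,1,2,\dots$ in turn, attach the $(r+2)$-simplices $(\sigma,t,v)$ for all such $\sigma$ of dimension $r$. The face omitting $v$ lies in $E$. A face omitting some $x_i$ is $(t,v)$ if $r=0$, and was attached at stage $r-1$ if $r\ge1$. The face omitting $t$ is $(\sigma,v)$. It is not yet present, because the chains $(\sigma',v)$ without $t$ that appeared at earlier stages have $\dim\sigma'<r$, and different $\sigma$ give different faces. So stage $r$ is a pushout of a coproduct of copies of $\Lambda^{r+1}[r+2]\subseteq\Delta[r+2]$, which is an inner horn inclusion.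
\end{proof}

Fix $m\ge1$ and an inverting inclusion $\Delta[1]\hookrightarrow T$. Put $v=m+1$ and, inside $L_m=\Delta[m+1]^T_{0\to m}$,
\[
A_m=(\Delta^{0\dots m}\cup\Delta^{0v})^T_{0\to m},\qquad B_m=A_m\cup\bigcup_{j=0}^{m-1}\Delta^{j,j+1,v}.
\]
Write $k_j$ for the edge $j\to v$. The triangles $\Delta^{j,j+1,v}$ are the equations \eqref{eq:chain}. For $m=1$ this is the special horn inclusion of Example~\ref{ex:one}, and for $m=2$ it is the pair of Theorem~\ref{thm:finite}.

\begin{theorem}\label{thm:chain}
The inclusion $A_m\subseteq B_m$ is a map in $\mathcal W$ between finite simplicial sets and is not an isomorphism. It has the right lifting property against every map $W\subseteq W'$ in $\mathcal W$ that adds fewer than $2m$ nondegenerate simplices. Consequently, for every $N$, the maps in $\mathcal W$ adding at most $N$ nondegenerate simplices do not generate all maps of $\mathcal W$ between finite simplicial sets.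
\end{theorem}

\begin{proof}
\emph{The map is in $\mathcal W$.} We change the given edge from $k_0$ to $k_m$, from which \eqref{eq:chain} is solved by composition alone. Let $G=(\Delta^{0\dots m}\cup\Delta^{mv})^T_{0\to m}$. Three inclusions out of $G$ are inner anodyne.
\begin{itemize}
\item $G\subseteq L_m$ is a pushout of the inclusion of Lemma~\ref{lem:cone} for $E=\{0<\dots<m\}$.
\item $G\subseteq B_m$: attach $\Delta^{j,j+1,v}$ for $j=m-1,\dots,0$, in this order, along the inner horn $j\to j+1\to v$; the new edge is $k_j$.
\item $G\subseteq A_m\cup\Delta^{0mv}$: attach $\Delta^{0mv}$ along the inner horn $0\to m\to v$; the new edge is $k_0$.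
\end{itemize}
By 2-out-of-3, $B_m\subseteq L_m$ and $A_m\cup\Delta^{0mv}\subseteq L_m$ are Joyal equivalences. The inclusion $A_m\subseteq A_m\cup\Delta^{0mv}$ is a pushout of $\Lambda^0[2]^T_{0\to1}\subseteq\Delta[2]^T_{0\to1}$: the edges $0\to m$ and $k_0$ lie in $A_m$, the first carries $T$, and $k_m$ is new. By (K1) it is a trivial cofibration. Hence $A_m\subseteq L_m$ is a Joyal equivalence, and so is $A_m\subseteq B_m$. This inclusion is bijective on vertices.

\emph{Reduction to an incomplete system.} The maps $W\subseteq W'$ are now arbitrary, so the inspection of horns in Section~\ref{sec:finite} is not available. What remains is a count and Lemma~\ref{lem:rigid}. The inclusion $A_m\subseteq B_m$ adds the edges $k_1,\dots,k_m$ and the $m$ triangles, $2m$ nondegenerate simplices in total. Take a lifting problem as in the statement and form $U$, $q$, $C$ as in Lemma~\ref{lem:image}. By part (b) of that lemma, $C\neq B_m$. Each $k_l$, $1\le l\le m$, is an edge of $\Delta^{l-1,l,v}$, so if $C$ contained all the triangles it would equal $B_m$. Thus $C$ misses $\Delta^{i,i+1,v}$ for some $0\le i<m$. This triangle is not a face of another nondegenerate simplex of $B_m$, so removing it and its degeneracies leaves a subcomplex $D$, and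 $A_m\subseteq C\subseteq D$.

\emph{In $D$ no unknown is determined.} Once equation $i$ is dropped, $k_{i+1},\dots,k_m$ are cut off from $k_0$, while $k_1,\dots,k_i$ are tied to $k_0$ only through $k_1f_0=k_0$, where $f_0$ need not be surjective. We realize this by two maps $F_1,F_2\colon D\to N(\operatorname{Fin})$. On $A_m$ both are given as follows: $T$ is constant at $\{*\}$; the vertices $0,m$ go to $\{*\}$, the vertices $0<l<m$ go to $\{a,b\}$, and $v$ goes to $\{c,d\}$; for $0<l<l'<m$, the edge $0\to l$ goes to $*\mapsto a$, the edge $l\to l'$ to the identity, and $l\to m$ to the unique map; the edge $0\to m$ goes to the identity; and $k_0$ goes to $*\mapsto c$. On $\Delta^{0\dots m}$ this is a functor, since composites from $0$ to $l<m$ are $*\mapsto a$, composites between middle vertices are identities, and maps into $\{*\}$ are unique.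

Let $F_1(k_l)$ be constant at $c$ for all $l$; then both sides of each equation \eqref{eq:chain} are constant at $c$. Let $F_2(k_l)$ be $a\mapsto c$, $b\mapsto d$ for $1\le l\le i$ (here $l<m$), and constant at $d$ for $i+1\le l\le m$. We check equation $j\neq i$ for $F_2$. If $j=0<i$, both sides are $*\mapsto c$. If $1\le j<i$, then $f_j$ goes to the identity and $k_j,k_{j+1}$ go to the same map. If $j>i$, both sides are constant at $d$. So $F_1$ and $F_2$ are well defined and agree on $A_m$. They differ on every $k_l$ with $1\le l\le m$, because $F_2(k_l)$ takes the value $d$ and $F_1(k_l)$ does not.

\emph{Conclusion.} The map $A_m\to U$ is a pushout of $W\subseteq W'$, so it is in $\mathcal W$. The composites $F_1q,F_2q\colon U\to D\to N(\operatorname{Fin})$ agree on $A_m$, so they are equal by Lemma~\ref{lem:rigid}. Hence $F_1$ and $F_2$ agree on $C=q(U)$, and $C$ contains no $k_l$ with $l\geq 1$. Every nondegenerate simplex that $A_m\subseteq B_m$ adds is such an edge or has one as a face, so $C=A_m$, and the lift exists by Lemma~\ref{lem:image}(a). For the last statement take $2m>N$ and apply Lemma~\ref{lem:self}.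
\end{proof}

\begin{remark}
The bound $2m$ cannot be raised, since $A_m\subseteq B_m$ adds $2m$ nondegenerate simplices and does not lift against itself. For $m=2$ the theorem gives a second proof of Theorem~\ref{thm:finite}, because the maps of $\operatorname{IH}\cup\operatorname{SpOH}$ are in $\mathcal W$ and add two nondegenerate simplices. That $W\subseteq W'$ is bijective on vertices is used only to apply Lemma~\ref{lem:rigid}.
\end{remark}

\section{Finite attachments do not generate}\label{sec:infinite}

The maps $A_m\subseteq B_m$ are themselves finite, so it remains possible that all finite maps of $\mathcal W$ together generate $\mathcal W$. To exclude this we need a system in which every unknown is determined, but no unknown is determined before a further one has been introduced. Take morphisms $f_n\colon n\to n+1$ and $a_n\colon n\to v$ with $a_{n+1}f_n=a_n$ for $n\ge1$, and add unknowns $e_n\colon n\to v$ subject to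
\[
e_{n+1}f_n=e_n,\qquad e_{n+1}f_n=a_n .
\]
These equations force $e_n=a_n$, but only by way of $e_{n+1}$. If only $e_1,\dots,e_M$ are present, nothing ties $e_M$ to $a_M$. No morphism needs to be invertible here.

To obtain a Joyal equivalence, and not only an isomorphism of homotopy categories, the equations must be accompanied by higher simplices. We organize them by a poset whose elements are the edges to $v$ and whose relations are the triangles. Let $\omega=\{1<2<\cdots\}$, and let $P=\{a_n,e_n:n\ge1\}$ have the strict relations
\[
a_n<a_m,\qquad a_n<e_m,\qquad e_n<e_m\qquad(n<m),
\]
generated by the arrows
\[
\begin{array}{ccccccc}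
a_1&\to&a_2&\to&a_3&\to&\cdots\\
&\searrow&&\searrow&&\searrow&\\
e_1&\to&e_2&\to&e_3&\to&\cdots
\end{array}
\]
Let $S=\{a_n:n\geq 1\}\subseteq P$, map $P\to\omega$ by $a_n,e_n\mapsto n$, and put
\[
A=\omega\sqcup_SS^{\triangleright},\qquad B=\omega\sqcup_PP^{\triangleright}.
\]
Since $S\to\omega$ is an isomorphism, $A\cong\omega^{\triangleright}$ is the nerve of the poset $\omega+1$. The nondegenerate simplices of $B$ are the chains of $\omega$ and the simplices $(\sigma,v)$ with $\sigma$ a possibly empty chain of $P$. We write $a_n,e_n$ also for the edges $(a_n,v)$, $(e_n,v)$ from $n$ to $v$. For $x<y$ in $P$ over $i<j$, the triangle $(x,y,v)$ has edges $i\to j$, $y$ and $x$. The simplex $(\sigma,v)$ lies outside $A$ exactly when $\sigma$ contains some $e_n$, and then $e_n$ is one of its edges.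

\begin{theorem}\label{thm:infinite}
The inclusion $A\subseteq B$ is in $\mathcal W$ and is not an isomorphism. It has the right lifting property against every Joyal trivial cofibration $W\subseteq W'$, bijective on vertices or not, that adds finitely many nondegenerate simplices. Consequently, neither $\mathcal W$ nor the class of all Joyal trivial cofibrations is generated by trivial cofibrations adding finitely many nondegenerate simplices. In particular, neither is generated by trivial cofibrations between finite simplicial sets.
\end{theorem}

\begin{proof}
\emph{The map is in $\mathcal W$.} It is a proper inclusion and bijective on vertices. We cannot filter it by finite trivial cofibrations starting from $A$; that is the content of the second assertion. Instead we filter $B$ by finite subcomplexes in which $e_M$ plays the role of the last cone edge and $a_M$ is absent. Let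
\[
Q_M=\{1<\dots<M\},\quad E_M=\{a_n,e_n:n<M\}\cup\{e_M\},\quad B_M=Q_M\sqcup_{E_M}E_M^{\triangleright}.
\]
Then $B_1\subseteq B_2\subseteq\cdots$ are subcomplexes of $B$, and their union is $B$ because every chain of $P$ lies in some $E_M$. The element $e_M$ is the greatest element of $E_M$. Let $G_M\subseteq B_M$ be the union of $Q_M$ and the edge $e_M$. Then $G_M\subseteq B_M$ is the pushout of $E_M\cup\{e_M\}^{\triangleright}\subseteq E_M^{\triangleright}$ along $E_M\cup\{e_M\}^{\triangleright}\to G_M$, so it is inner anodyne by Lemma~\ref{lem:cone}. Let $\rho_M\colon B_M\to Q_M^{\triangleright}$ be induced by $E_M\to Q_M$. It maps $G_M$ isomorphically onto $Q_M\cup\{M\}^{\triangleright}$, whose inclusion into $Q_M^{\triangleright}$ is inner anodyne by Lemma~\ref{lem:cone}. By 2-out-of-3, $\rho_M$ is a Joyal equivalence. The $\rho_M$ are the restrictions of the map $\rho\colon B\to\omega^{\triangleright}$ induced by $P\to\omega$, so $\rho$ is a Joyal equivalence by Lemma~\ref{lem:seq}. The composite $A\subseteq B\to\omega^{\triangleright}$ is an isomorphism, so $A\subseteq B$ is a Joyal equivalence.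

\emph{Reduction to a truncated system.} Take a lifting problem as in the statement, form $U$, $q$, $C$ as in Lemma~\ref{lem:image}, and suppose $C\neq A$. Then $C$ contains some edge $e_n$, and only finitely many of them by Lemma~\ref{lem:image}(b). Let $M$ be maximal with $e_M\in C$. Let $D\subseteq B$ be the subcomplex of simplices that have no edge $e_n$ with $n>M$. Then $A\subseteq C\subseteq D$, and we regard $q$ as a map $U\to D$. We show that $[e_M]\ne[a_M]$ and $[e_M]=[a_M]$ in $\tau_1D$.

\emph{The morphisms $[e_M]$ and $[a_M]$ differ.} Define $F\colon D\to N(\operatorname{Fin})$ on vertices by $F(n)=\emptyset$ for $n<M$, $F(n)=\{*\}$ for $n\ge M$, and $F(v)=\{0,1\}$. Edges of $\omega$ and edges out of a vertex $n<M$ go to the unique maps. The edges $a_n$ with $n\ge M$ go to $*\mapsto0$, and $e_M$ goes to $*\mapsto1$. Triangles of $\omega$ commute because maps into $\emptyset$ or $\{*\}$ are unique. The other nondegenerate triangles of $D$ are the $(x,y,v)$ with $x<y$ over $i<j$, where $y=a_j$ or $y=e_j$ with $j\le M$. If $y=e_j$, then $i<M$ and the triangle commutes because $F(i)=\emptyset$. If $y=a_j$, then $x=a_i$, and either $F(i)=\emptyset$ or both sides are $*\mapsto0$. So $F$ is well defined, and $F(e_M)\neq F(a_M)$.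

\emph{The morphisms $[e_M]$ and $[a_M]$ agree.} The map $A\to U$ is a trivial cofibration but may add vertices, so $\iota\colon\tau_1A\to\tau_1U$ is only an equivalence. This loss is harmless because every isomorphism in $\tau_1D$ is an identity. Indeed, a morphism of $\tau_1D$ is represented by a string of nondegenerate edges, and each such edge strictly increases the vertex in the order $1<2<\dots<v$. So an isomorphism $y\to z$ has $y\le z\le y$, and an endomorphism is represented only by the empty string.

Choose an edge $\tilde e\colon z_0\to z_1$ of $U$ with $q(\tilde e)=e_M$. Since $\iota$ is essentially surjective, there are vertices $y_0,y_1$ of $A$ and isomorphisms $w_j\colon y_j\to z_j$ in $\tau_1U$. Since $\iota$ is full, $[\tilde e]=w_1\,\iota(u)\,w_0^{-1}$ for a morphism $u\colon y_0\to y_1$ of $\tau_1A$. Apply $\tau_1q$. The images of $w_0,w_1$ are identities and $q$ restricts to the inclusion on $A$, so $y_0=M$, $y_1=v$, and $[e_M]$ is the image of $u$ in $\tau_1D$. But $\tau_1A$ is the poset $\omega+1$, whose only morphism $M\to v$ is $[a_M]$. So $[e_M]=[a_M]$.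

This contradiction gives $C=A$, and the lift exists by Lemma~\ref{lem:image}(a). If $S'$ is any class of trivial cofibrations, each adding finitely many nondegenerate simplices, then $A\subseteq B$ is not in $\operatorname{cof}(S')$ by Lemma~\ref{lem:self}. This gives the remaining statements.
\end{proof}

Since a pushout of a horn inclusion adds two nondegenerate simplices, Theorem~\ref{thm:infinite} answers the question of Section~\ref{sec:intro} once more, with a domain that is the nerve of a poset. It also excludes every generating set consisting of trivial cofibrations that attach finitely many horns.

\section{Countable maps generate}\label{sec:countable}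

\begin{theorem}\label{thm:countable}
Every map of $\mathcal W$ is a transfinite composite of pushouts of maps of $\mathcal W$ with countable codomain. Hence $\mathcal W=\operatorname{cof}(\mathcal W_{\aleph_0})$, where $\mathcal W_{\aleph_0}$ is the essentially small class of maps of $\mathcal W$ with countable codomain. The same holds for the class of all Joyal trivial cofibrations.
\end{theorem}

The plan is to exhaust $B$ by countable subcomplexes $Y$ for which $A\cap Y\subseteq Y$ is again a trivial cofibration. Being a Joyal equivalence is not a property that can be read off simplex by simplex. After fibrant replacement, however, it is witnessed by a retraction and a homotopy, and a countable subcomplex can be closed under these two maps. This requires a fibrant replacement that is compatible with subcomplexes.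

Let $R_1Z$ be obtained from $Z$ by attaching a copy of $\Delta[n]$ along every map $\Lambda^i[n]\to Z$, $0<i<n$, and let $RZ$ be the union of $Z\subseteq R_1Z\subseteq R_1R_1Z\subseteq\cdots$. Then $Z\subseteq RZ$ is inner anodyne and natural in $Z$. Since horns are finite, a horn in $RZ$ lies in some stage and is filled in the next, so $RZ$ is a quasi-category. The functor $R_1$, and hence $R$, has three further properties. It preserves inclusions, because for $Z\subseteq Z'$ the horns in $Z$ form a subset of the horns in $Z'$. It preserves directed unions of subcomplexes, because a horn in a directed union lies in one member. It preserves countability, because a countable simplicial set contains countably many horns.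

\begin{lemma}\label{lem:countable}
Let $A\subseteq B$ be a Joyal trivial cofibration and $X\subseteq B$ a countable subcomplex. There is a countable subcomplex $Y$ with $X\subseteq Y\subseteq B$ such that $A\cap Y\subseteq Y$ is a Joyal trivial cofibration.
\end{lemma}

\begin{proof}
By 2-out-of-3, $RA\subseteq RB$ is a trivial cofibration. As $RA$ is a quasi-category, the identity of $RA$ extends to a retraction $r\colon RB\to RA$. By (M4), $RB\times\{0,1\}\cup RA\times J\subseteq RB\times J$ is a trivial cofibration. Map its domain to $RB$ by the identity on $RB\times\{0\}$, by $r$ on $RB\times\{1\}$, and by the projection on $RA\times J$; these agree on overlaps because $r$ is the identity on $RA$. As $RB$ is a quasi-category, this map extends to $H\colon RB\times J\to RB$, with $H_0=\operatorname{id}$ and $H_1=r$.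

Put $Y^0=X$, and suppose a countable $Y^k$ is given. Then $r(RY^k)\subseteq RA$ and $H(RY^k\times J)\subseteq RB$ are countable, since $RY^k$ and $J$ are. Now $RA$ is the directed union of the $RA'$ over finite subcomplexes $A'\subseteq A$. Choosing one such $A'$ for each simplex of $r(RY^k)$ and taking the union gives a countable $A^k\subseteq A$ with $r(RY^k)\subseteq RA^k$. The same construction in $B$ gives a countable $B^k\subseteq B$ with $H(RY^k\times J)\subseteq RB^k$. Let $Y^{k+1}=Y^k\cup A^k\cup B^k$ and $Y=\bigcup_kY^k$, a countable subcomplex containing $X$.

We have $RY=\bigcup_kRY^k$, $A^k\subseteq A\cap Y$ and $B^k\subseteq Y$. Hence $r(RY)\subseteq R(A\cap Y)$ and $H(RY\times J)\subseteq RY$. Let $i'\colon R(A\cap Y)\subseteq RY$, and let $r'\colon RY\to R(A\cap Y)$ and $H'\colon RY\times J\to RY$ be the restrictions. Then $r'i'=\operatorname{id}$, $H'_0=\operatorname{id}$ and $H'_1=i'r'$. The two inclusions $RY\to RY\times J$ are sections of the projection, which is a Joyal equivalence by (M3), so they become equal in the homotopy category of the model structure. Therefore $i'r'$ becomes the identity there, $i'$ becomes invertible, and $i'$ is a Joyal equivalence by (M1). Since $A\cap Y\subseteq R(A\cap Y)$ and $Y\subseteq RY$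 are inner anodyne, 2-out-of-3 shows that $A\cap Y\subseteq Y$ is a Joyal equivalence.
\end{proof}

\begin{remark}
The lemma fails with ``finite'' in place of ``countable''. Let $A\subseteq B$ be as in Theorem~\ref{thm:infinite} and let $X$ be the edge $e_1$. If $Y$ is finite and $A\cap Y\subseteq Y$ is a trivial cofibration, then it lifts against $A\subseteq B$, so $Y\subseteq A$ and $e_1\notin Y$.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:countable}]
Let $A\subseteq B$ be in $\mathcal W$. We construct subcomplexes $B_\alpha\subseteq B$, increasing with the ordinal $\alpha$, such that each $A\subseteq B_\alpha$ is a trivial cofibration. Put $B_0=A$, and take unions at limit ordinals; there the inductive property holds by (M2). Suppose $B_\alpha\ne B$. By 2-out-of-3, $B_\alpha\subseteq B$ is a trivial cofibration. Choose a simplex of $B$ not in $B_\alpha$, let $X$ be the finite subcomplex that it generates, let $Y$ be given by Lemma~\ref{lem:countable} for $B_\alpha\subseteq B$ and $X$, and put $B_{\alpha+1}=B_\alpha\cup Y$. Then $B_\alpha\subseteq B_{\alpha+1}$ is a pushout of $B_\alpha\cap Y\subseteq Y$, a trivial cofibration with countable codomain. The latter is bijective on vertices because $B_\alpha\supseteq A$ contains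 all vertices of $B$; this is the only use of bijectivity on vertices. The $B_\alpha$ increase strictly inside the set of simplices of $B$, so the process stops with $B_\alpha=B$. This proves the first statement.

A class of the form $\operatorname{llp}(-)$ is closed under pushouts and transfinite composites, so $\mathcal W\subseteq\operatorname{cof}(\mathcal W_{\aleph_0})$. Conversely, countable simplicial sets form a set up to isomorphism, so $\operatorname{cof}(\mathcal W_{\aleph_0})$ consists of retracts of transfinite composites of pushouts of maps in $\mathcal W_{\aleph_0}$, and these lie in $\mathcal W$ by (M2). For the class of all trivial cofibrations, omit the sentence on vertices; every other step used only that $A\subseteq B$ is a trivial cofibration.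
\end{proof}

\begin{thebibliography}{1}
\bibitem{Feller} Matthew Feller, \emph{Generalizing quasi-categories via model structures on simplicial sets}, arXiv:2111.06512 (2021).
\end{thebibliography}
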